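\title{Tail exponents for estimating arrival times in a random recursive tree}

\begin{abstract}
A uniform random recursive tree grows by attaching each new vertex to a uniformly chosen earlier vertex. From the shape of the tree alone, one wants to order the vertices so that the rank of a vertex is too small by a factor $S$ with probability at most $CS^{-a+\varepsilon}$, and too large by a factor $S$ with probability at most $CS^{-b+\varepsilon}$, uniformly in the vertex and in the size of the tree. We show that this is possible if and only if $1/a+1/b\ge 1$. In particular $a=b=2$ is attainable, and $a,b>2$, as asked for by B\"aumler, Briend and Jorritsma, is not. The obstruction is a leaf attached to the first vertex, which is equally likely to be the second vertex and the last one. The matching estimator ranks the vertices by a weighted geometric mean of inverse subtree sizes along the path to a centroid.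
\end{abstract}

\section{The problem and the result}\label{sec:intro}

The \emph{uniform random recursive tree} $T_n$ on $[n]=\{1,\dots,n\}$ is built one vertex at a time. Vertex $1$ arrives first, and for $i=2,\dots,n$ vertex $i$ is joined by an edge to a \emph{parent} chosen uniformly from $[i-1]$, independently of all earlier choices. The label of a vertex is its arrival time. For $k\le n$ we write $T_k$ for the tree on $[k]$ that is present at time $k$.

Suppose that the labels are erased, so that only the unlabeled, unrooted tree is seen. How well can the arrival times be recovered? To make this precise, a \emph{tree on $[n]$} will mean a graph, with no distinguished vertex. An \emph{estimator} assigns to each tree $\mathrm t$ on $[n]$ a bijection $\widehat\sigma_{\mathrm t}\colon[n]\to[n]$, possibly using extra randomness independent of the tree; the value $\widehat\sigma_{\mathrm t}(v)$ is the estimated arrival time of $v$. For a permutation $\pi$ of $[n]$, let $\pi(\mathrm t)$ be the tree with the edges $\{\pi(x),\pi(y)\}$, where $\{x,y\}$ runs over the edges of $\mathrm t$. The estimator is \emph{label-invariant} if, for every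 $\mathrm t$ and $\pi$, the random maps $\widehat\sigma_{\pi(\mathrm t)}\circ\pi$ and $\widehat\sigma_{\mathrm t}$ have the same distribution. This says that the estimator uses the shape of the tree and nothing else. We write $\widehat\sigma(v)$ for $\widehat\sigma_{T_n}(v)$, and probabilities refer to both $T_n$ and the randomness of the estimator.

\begin{definition}\label{def:achievable}
A pair $(a,b)\in(0,\infty)^2$ is \emph{achievable} if there is a label-invariant estimator $\widehat\sigma$, one for each $n$, such that for every $\varepsilon>0$ there is a constant $C$ with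
\begin{align}
\mathbb P\big(\widehat\sigma(v)\le v/S\big)&\le CS^{-a+\varepsilon},\label{eq:early}\\
\mathbb P\big(\widehat\sigma(v)\ge vS\big)&\le CS^{-b+\varepsilon}\label{eq:late}
\end{align}
for all $n\ge1$, $v\in[n]$ and $S\ge1$.
\end{definition}

Thus $a$ measures how rarely a vertex is placed too early by a factor $S$, and $b$ how rarely it is placed too late. Since $S\ge1$, lowering either exponent preserves achievability. B\"aumler, Briend and Jorritsma \cite{BBJ} posed the problem of finding a label-invariant estimator that satisfies \eqref{eq:early} and \eqref{eq:late} with some $a,b>2$.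

A few simple cases show what the definition asks. Without label-invariance there is nothing to do: $\widehat\sigma(v)=v$ makes both events empty for $S>1$. With it, exact recovery is impossible. Exchanging the labels $1$ and $2$ does not change the law of the graph $T_n$, so $\widehat\sigma(1)$ and $\widehat\sigma(2)$ have the same distribution for every label-invariant estimator. A uniformly random ordering ignores the tree and already satisfies \eqref{eq:early} with $a=1$, because $\lfloor v/S\rfloor/n\le 1/S$; it satisfies \eqref{eq:late} for no $b>0$, because $\mathbb P(\widehat\sigma(1)\ge S)\to1$ as $n\to\infty$ for each fixed $S$. The tree does carry information on the multiplicative scale: the number of descendants of $v$, counting $v$, has mean $n/v$ (Lemma~\ref{lem:pieces}), so subtree sizes indicate arrival times up to a random factor. One might hope that an estimator which looks at enough of the tree makes large factors very unlikely in both directions. Each exponent separately can in fact be made as large as one likes, but there is an exact trade-off between the two.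

\begin{theorem}\label{thm:main}
A pair $(a,b)\in(0,\infty)^2$ is achievable if and only if
\[
\frac1a+\frac1b\ge1 .
\]
\end{theorem}

\begin{corollary}\label{cor:answer}
No pair $(a,b)$ with $a,b>2$ is achievable. The largest value of $\min(a,b)$ over achievable pairs is $2$.
\end{corollary}

The corollary is immediate, since $a,b>2$ gives $1/a+1/b<1$, while $(2,2)$ satisfies the condition of the theorem. It answers the problem of \cite{BBJ} in the negative.

The necessity of the condition is a short symmetry argument, given in Section~\ref{sec:leaf}; this is all that the first sentence of Corollary~\ref{cor:answer} needs. For sufficiency we construct, for each $\theta\in(0,1)$, an explicit estimator with $a=1/(1-\theta)$ and $b=1/\theta$; the choice $\theta=1/2$ gives $a=b=2$. Section~\ref{sec:laws} collects the exact distributional facts that we use. Section~\ref{sec:estimator} defines the estimator and reduces its analysis to four estimates, which are proved in Sections~\ref{sec:score} and~\ref{sec:count}.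

\section{A leaf at the first vertex}\label{sec:leaf}

The obstruction is visible for $n=4$, where each of the six possible trees has probability $1/6$. Vertex $2$ is a leaf in two of them, the star with center $1$ and the path $2-1-3-4$. Vertex $4$ is attached to $1$ in two of them, the same star and the path $4-1-2-3$. The relabeling $2\mapsto4$, $3\mapsto2$, $4\mapsto3$ carries the first pair of trees to the second pair, and vertex $2$ to vertex $4$. A label-invariant estimator therefore gives vertex $2$ in the first situation a rank with the same law as the rank of vertex $4$ in the second. A rank that is good for one of them is bad for the other. The same relabeling works for every $n$.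

\begin{lemma}\label{lem:leaf}
For every label-invariant estimator $\widehat\sigma$, every $n\ge3$ and every real $t$,
\[
\mathbb P\big(\widehat\sigma(2)>t\big)+\mathbb P\big(\widehat\sigma(n)\le t\big)\ge\frac1{n-1}.
\]
\end{lemma}

\begin{proof}
Let $A$ be the event that no vertex $i\ge3$ has parent $2$, that is, vertex $2$ is a leaf, and let $A'$ be the event that the parent of $n$ is $1$. Then
\[
\mathbb P(A)=\prod_{i=3}^n\frac{i-2}{i-1}=\frac1{n-1}=\mathbb P(A').
\]
Let $\pi(1)=1$, $\pi(2)=n$ and $\pi(i)=i-1$ for $3\le i\le n$. Given $A$, vertex $2$ is attached to $1$, and the parents of $i=3,\dots,n$ are independent and uniform on $[i-1]\setminus\{2\}$. In $\pi(T_n)$, vertex $n$ is then attached to $1$, and for $3\le i\le n$ vertex $i-1$ is attached to a uniform element of $\pi([i-1]\setminus\{2\})=[i-2]$, independently. This is the law of $T_n$ given $A'$.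

By label-invariance, $\widehat\sigma_{\mathrm t}(2)$ has the law of $\widehat\sigma_{\pi(\mathrm t)}(\pi(2))=\widehat\sigma_{\pi(\mathrm t)}(n)$ for each fixed tree $\mathrm t$. Averaging over the law of $T_n$ given $A$ yields $\mathbb P(\widehat\sigma(2)\le t\mid A)=\mathbb P(\widehat\sigma(n)\le t\mid A')$. Since $\mathbb P(A)=\mathbb P(A')$,
\[
\frac1{n-1}=\mathbb P\big(A,\widehat\sigma(2)>t\big)+\mathbb P\big(A,\widehat\sigma(2)\le t\big)
=\mathbb P\big(A,\widehat\sigma(2)>t\big)+\mathbb P\big(A',\widehat\sigma(n)\le t\big),
\]
and the lemma follows.
\end{proof}

With the threshold $t=n^\theta$, the lemma says that at least one of two errors has probability at least $1/(2(n-1))$: vertex $2$ is late by a factor about $n^\theta$, or vertex $n$ is early by a factor $n^{1-\theta}$. The first alternative forces $\theta b\le1$ and the second $(1-\theta)a\le1$.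

\begin{proof}[Proof of Theorem~\ref{thm:main}, necessity]
Suppose that $1/a+1/b<1$ and that $(a,b)$ is achievable. Choose $\theta$ with $1/b<\theta<1-1/a$, and then $\varepsilon>0$ with $(1-\theta)(a-\varepsilon)>1$ and $\theta(b-\varepsilon)>1$. Let $n\ge3$ be so large that $n^\theta\ge2$. Apply Lemma~\ref{lem:leaf} with $t=n^\theta$, the bound \eqref{eq:early} with $(v,S)=(n,n^{1-\theta})$, and the bound \eqref{eq:late} with $(v,S)=(2,n^\theta/2)$. This gives
\[
\frac1{n-1}\le Cn^{-(1-\theta)(a-\varepsilon)}+C\,2^{\,b-\varepsilon}n^{-\theta(b-\varepsilon)}=o(1/n),
\]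
which is false for large $n$.
\end{proof}

For $a,b>2$ one may take $\theta=1/2$. The argument uses label-invariance, and it uses that one constant $C$ serves all $n$ while $S$ grows like a power of $n$. It does not use that $\widehat\sigma_{\mathrm t}$ is a bijection. Bijectivity is what makes the converse harder: besides estimating the arrival time of each vertex, we shall have to count how many vertices receive a given estimate.

\section{Exact laws in a random recursive tree}\label{sec:laws}

For a tree on $[n]$ and vertices $\rho,u$, let $m_\rho(u)$ be the number of vertices whose path to $\rho$ passes through $u$, counting $u$ itself. This is the size of the subtree of $u$ when the tree is rooted at $\rho$, and $m_\rho(\rho)=n$. In $T_n$, the words parent, child, ancestor and descendant refer to the root $1$ unless another root is named. We write $D_u$ for the set of descendants of $u$, including $u$, so that $m_1(u)=|D_u|$.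

Fix $k\le n$ and delete from $T_n$ the $k-1$ edges of $T_k$. This leaves $k$ components. Following parents from any vertex leads into $[k]$ along edges that were not deleted, so each component meets $[k]$, and hence contains exactly one vertex of $[k]$. We call the component $P_u$ of $u\in[k]$ the \emph{piece} of $u$ at level $k$, and put $n_u=|P_u|$.

\begin{lemma}\label{lem:pieces}
Let $1\le k\le n$ and consider the pieces at level $k$.
\begin{enumerate}
\item[(a)] The vector $(n_1,\dots,n_k)$ is independent of $T_k$ and uniform on the $\binom{n-1}{k-1}$ compositions of $n$ into $k$ positive parts.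
\item[(b)] $P_k=D_k$. Hence $\mathbb E|D_k|=n/k$, and $\mathbb P(|D_k|\ge t)=\binom{n-t}{k-1}\big/\binom{n-1}{k-1}$ for integers $1\le t\le n$.
\item[(c)] If $u\in[k]$, and $\rho$ is a vertex with $\rho\notin P_u$ or $\rho=u$, then $m_\rho(u)\ge n_u$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The pieces are determined by the parents of $k+1,\dots,n$, which are independent of $T_k$. They grow as a P\'olya urn: vertex $N+1$ joins a piece of current size $j$ with probability $j/N$. A given assignment of $k+1,\dots,n$ to pieces, with final sizes $n_1,\dots,n_k$, has probability $\prod_u(n_u-1)!\,\big/\big(k(k+1)\cdots(n-1)\big)$, and there are $(n-k)!/\prod_u(n_u-1)!$ such assignments. The product of the two numbers is $(n-k)!\,(k-1)!/(n-1)!$.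

(b) A vertex lies in $P_k$ if and only if $k$ is the first element of $[k]$ on its ancestral line. Labels decrease along this line, so this holds if and only if $k$ is on it. The mean is $n/k$ because the $n_u$ are exchangeable with sum $n$. Subtracting $t-1$ from the last part maps the compositions with $n_k\ge t$ bijectively onto the compositions of $n-t+1$ into $k$ positive parts.

(c) If $\rho=u$, then $m_\rho(u)=n$. Otherwise the path from a vertex of $P_u$ to $\rho$ leaves $P_u$ through a deleted edge. Both ends of that edge are in $[k]$, so the path leaves through $u$.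
\end{proof}

In particular $|D_2|$ is uniform on $\{1,\dots,n-1\}$.

The second lemma expresses the self-similarity of the model. Let $A$ be a finite set of $m\ge1$ integers. A tree on $A$, rooted at $\min A$, is \emph{recursive} if labels increase along every path that starts at the root. Such a tree amounts to a choice of a smaller parent for each non-root vertex, so there are $(m-1)!$ of them, and $T_n$ is uniform among the recursive trees on $[n]$. A uniform recursive tree on $A$ is called an \emph{RRT of size $m$}; the increasing relabeling of $A$ turns it into $T_m$. A \emph{branch} is the set $D_u$ for a child $u$ of the root.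

\begin{lemma}\label{lem:split}
Let $T$ be an RRT of size $m$ on a set $A$.
\begin{enumerate}
\item[(a)] Let $m\ge2$, and let $u$ be the second smallest element of $A$, which is the first child of the root. Then $|D_u|$ is uniform on $\{1,\dots,m-1\}$. Given the set $D_u$, the trees induced on $D_u$ and on $A\setminus D_u$ are independent RRTs.
\item[(b)] Given the vertex sets of all branches, the trees induced on them are independent RRTs.
\item[(c)] For positive integers $k_1,\dots,k_i$, the expected number of ordered $i$-tuples of distinct branches with sizes $k_1,\dots,k_i$ is $1/(k_1\cdots k_i)$ if $k_1+\dots+k_i\le m-1$, and $0$ otherwise.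
\end{enumerate}
\end{lemma}

\begin{proof}
Let $A_1,\dots,A_i$ be disjoint nonempty subsets of $A\setminus\{\min A\}$, and let $A_0$ be the rest of $A$. The recursive trees on $A$ in which each of $A_1,\dots,A_i$ is a branch correspond bijectively to the tuples of recursive trees on $A_0,A_1,\dots,A_i$: restrict the tree to these sets, or, in the other direction, join each $\min A_j$ with $j\ge1$ to $\min A$. Conditioned on $A_1,\dots,A_i$ being branches, the induced trees are therefore independent and uniform. This gives (b), with $A_0=\{\min A\}$, and the second claim of (a), with $i=1$ and $u\in A_1$. There are $\binom{m-2}{j-1}$ sets $A_1$ of size $j$ that contain $u$ and not the root, so $\binom{m-2}{j-1}(j-1)!\,(m-j-1)!=(m-2)!$ of the $(m-1)!$ trees have $|D_u|=j$, for each $1\le j\le m-1$. For (c), put $\Sigma=k_1+\dots+k_i\le m-1$. The number of choices of $(A_1,\dots,A_i)$ with $|A_j|=k_j$, times the probability that all of them are branches, is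
\[
\frac{(m-1)!}{k_1!\cdots k_i!\,(m-1-\Sigma)!}\cdot\frac{(k_1-1)!\cdots(k_i-1)!\,(m-1-\Sigma)!}{(m-1)!}=\frac1{k_1\cdots k_i}.
\]
If $\Sigma>m-1$ there are no such sets.
\end{proof}

\section{The estimator}\label{sec:estimator}

\subsection{Two proxies for the arrival time}

Pretend for a moment that the root $1$ is known. Two quantities are then of the order of $v$, and they fail in opposite directions. The first is $n/|D_v|$. It is too large when the subtree of $v$ is small, and a factor $S$ costs only about $1/S$: for $v=2$ we have $\mathbb P(n/|D_2|\ge2S)=\lfloor n/(2S)\rfloor/(n-1)$. The second is the arrival time of the parent of $v$, which is uniform on $[v-1]$. It is never too large, and it is at most $v/S$ with probability about $1/S$. Take a geometric mean of the two, with weights $\theta$ and $1-\theta$. For the mean to be too large by a factor $S$, the first proxy must be off by $S^{1/\theta}$; for it to be too small by a factor $S$ through the parent, the second must be off by $S^{1/(1-\theta)}$. This suggests $b=1/\theta$ and $a=1/(1-\theta)$, which is the boundary in Theorem~\ref{thm:main}.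

The arrival time of the parent is not observed, so we replace it by the same estimate for the parent, recursively. Fix $\theta\in(0,1)$ from now on. For a tree on $[n]$ with a root $\rho$, define the \emph{score} $\phi_\rho$ by $\phi_\rho(\rho)=1$ and
\begin{equation}\label{eq:score}
\phi_\rho(u)=\phi_\rho(u')^{1-\theta}\Big(\frac n{m_\rho(u)}\Big)^{\theta},\qquad u\ne\rho,
\end{equation}
where $u'$ is the neighbor of $u$ on the path to $\rho$. On the two vertices of Lemma~\ref{lem:leaf} the score does what the heuristic predicts. We have $\phi_1(2)=(n/|D_2|)^\theta$, so $\mathbb P(\phi_1(2)\ge2S)=\lfloor n(2S)^{-1/\theta}\rfloor/(n-1)$. With probability $1/(n-1)$ the last vertex is attached to $1$, and then $\phi_1(n)=n^\theta=n/S$ with $S=n^{1-\theta}$, so that $1/n=S^{-1/(1-\theta)}$. The parameter $\theta$ is thus the decision about a leaf at the root: it receives the score $n^\theta$, the threshold used in Section~\ref{sec:leaf}.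

\begin{remark}
It is not enough to replace the arrival time of the parent $u'$ by $n/|D_{u'}|$. By Lemma~\ref{lem:pieces} with $k=3$, the event that $3$ is a child of $2$ and $|D_2|=n_2+n_3\le t$ has probability $\frac12\binom t2/\binom{n-1}2$ for integers $2\le t\le n-1$, and on it $(n/|D_3|)^\theta(n/|D_2|)^{1-\theta}\ge n/t$. For this statistic an overshoot by a factor $S$ has probability at least of order $S^{-2}$, which is larger than $S^{-1/\theta}$ when $\theta<1/2$. The recursion spreads the weight $1-\theta$ over all ancestors, so that no single one has weight above $\theta$.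
\end{remark}

Put $w_j=\theta(1-\theta)^j$ for $j\ge0$, so that $\sum_{j\ge i}w_j=(1-\theta)^i$ and in particular $\sum_{j\ge0}w_j=1$. Let $v_0=v,v_1,\dots,v_g=\rho$ be the path from $v$ to $\rho$, and set $v_j=\rho$ for $j>g$. Unfolding \eqref{eq:score} gives
\begin{equation}\label{eq:product}
\phi_\rho(v)=\prod_{j\ge0}\Big(\frac n{m_\rho(v_j)}\Big)^{w_j},
\end{equation}
where the factors with $j\ge g$ equal $1$. Since $m_\rho(v_j)$ is nondecreasing in $j$ and at most $n$,
\begin{equation}\label{eq:bounds}
1\le\phi_\rho(v)\le\frac n{m_\rho(v)} .
\end{equation}

\subsection{Rooting at a centroid}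

The root $1$ is unknown and must be replaced by a vertex that is defined by the shape. A \emph{centroid} of a tree $\mathrm t$ on $[n]$ is a vertex $c$ such that every component of $\mathrm t-c$ has at most $n/2$ vertices. A centroid exists. Take $c$ that minimizes the size of the largest component $K$ of $\mathrm t-c$. If $|K|>n/2$, let $c'$ be the neighbor of $c$ in $K$; each component of $\mathrm t-c'$ is a proper subset of $K$ or the complement of $K$, hence smaller than $K$, against the choice of $c$. (A tree has at most two centroids, but we shall not need this.)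

\begin{definition}\label{def:estimator}
Given a tree on $[n]$, choose a centroid $c$ uniformly at random. The estimator $\widehat\sigma_\theta(v)$ is the rank of $v$ when the vertices are listed by increasing $\phi_c$, ties being broken uniformly at random.
\end{definition}

To break ties, one may order vertices of equal score by independent uniform variables $\xi_u$. The estimator is label-invariant: a permutation $\pi$ maps the centroids of $\mathrm t$ bijectively onto those of $\pi(\mathrm t)$, the score of $\pi(u)$ in $\pi(\mathrm t)$ rooted at $\pi(c)$ equals the score of $u$ in $\mathrm t$ rooted at $c$, and $(\xi_{\pi(u)})_u$ has the law of $(\xi_u)_u$.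

\begin{theorem}\label{thm:estimator}
For each $\theta\in(0,1)$ and each $\varepsilon>0$ there is a constant $C$ such that $\widehat\sigma_\theta$ satisfies \eqref{eq:early} and \eqref{eq:late} with $a=1/(1-\theta)$ and $b=1/\theta$, for all $n\ge1$, $v\in[n]$ and $S\ge1$.
\end{theorem}

\begin{proof}[Proof of Theorem~\ref{thm:main}, sufficiency]
Let $1/a+1/b\ge1$. The interval $[1-1/a,\,1/b]$ is nonempty, its left end is below $1$ and its right end is above $0$, so it contains some $\theta\in(0,1)$. Then $a\le1/(1-\theta)$ and $b\le1/\theta$, and $\widehat\sigma_\theta$ achieves $(a,b)$ by Theorem~\ref{thm:estimator}.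
\end{proof}

The score $\phi_1$ is adapted to the growth of the tree and is easier to analyze than $\phi_c$. The defining property of the centroid gives a comparison in one direction.

\begin{lemma}\label{lem:compare}
In $T_n$, we have $\phi_1(v)\le2\phi_c(v)$ for every centroid $c$ and every vertex $v$.
\end{lemma}

\begin{proof}
Let $v_0=v,v_1,\dots$ be the ancestral line of $v$, continued by $1$ once the root is reached. Let $Q$ be the path from $1$ to $c$, which consists of $c$ and its ancestors, and let $J$ be the least index with $v_J\in Q$. The path from $v$ to $c$ begins with $v_0,\dots,v_J$. For $j<J$ the edge $v_jv_{j+1}$ is not on $Q$, so $1$ and $c$ lie on the same side of it and $m_c(v_j)=|D_{v_j}|$. All factors in \eqref{eq:product} are at least $1$, hence $\phi_c(v)\ge\prod_{j<J}(n/|D_{v_j}|)^{w_j}$. For $j\ge J$ the vertex $v_j$ is $c$ or an ancestor of $c$, so $|D_{v_j}|\ge|D_c|$. Moreover $|D_c|\ge n/2$: either $c=1$, or the component of $T_n-c$ that contains $1$ has $n-|D_c|\le n/2$ vertices. Therefore $\prod_{j\ge J}(n/|D_{v_j}|)^{w_j}\le2$.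
\end{proof}

There is no such bound in the other direction: if $T_n$ is a star with center $2$ and $n\ge3$, then $\phi_1(1)=1$ while $\phi_c(1)=n^\theta$. Statements that scores are \emph{not too small} can thus be proved for $\phi_1$, while statements that scores are \emph{not too large} must be proved for $\phi_c$ itself.

\subsection{Four estimates and the proof of Theorem~\ref{thm:estimator}}

The rank of $v$ is close to $v$ if the score of $v$ is close to $v$, and if for each $x$ about $x$ vertices have score at most $x$. Each of these two statements has two sides. The exponents $a$ and $b$ come from the first two propositions below; the counts in the last two deviate with a probability that decays faster than any power. Here and later, constants depend only on $\theta$ and on the exponents named in the statement, never on $n,v,S,x,y,\lambda$.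

\begin{proposition}\label{prop:small}
For $0<r<1/(1-\theta)$ there is $C$ such that $\mathbb P(\phi_1(v)\le v/S)\le CS^{-r}$ for all $n\ge1$, $v\in[n]$ and $S\ge1$.
\end{proposition}

\begin{proposition}\label{prop:large}
For $0<s<1/\theta$ there is $C$ such that $\mathbb E[\phi_c(v)^s]\le Cv^s$ for all $n\ge3$ and $v\in[n]$. Hence $\mathbb P(\phi_c(v)\ge vS)\le CS^{-s}$ for all $S\ge1$.
\end{proposition}

\begin{proposition}\label{prop:enough}
For each integer $M\ge2$ there is $C_M$ such that, for all real $y\ge1$ and $\lambda\ge1$ with $M\lceil y\rceil\le n$,
\[
\mathbb P\big(\#\{u:\phi_c(u)<y\lambda\}<y\big)\le C_M\lambda^{-(M-1)} .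
\]
\end{proposition}

\begin{proposition}\label{prop:few}
Let $N(x)=\#\{u:\phi_1(u)\le x\}$. For each integer $p\ge1$ there is $C_p$ such that $\mathbb E[N(x)^p]\le C_px^p$ for all $n\ge1$ and $x\ge1$.
\end{proposition}

\begin{proof}[Proof of Theorem~\ref{thm:estimator}]
Write $\widehat\sigma=\widehat\sigma_\theta$, $a=1/(1-\theta)$, $b=1/\theta$, and assume, as we may, that $\varepsilon<\min(a,b)$. For $S$ in a bounded range both bounds hold once $C$ is large. For $n\le2$ both events are empty when $S>2$. So let $n\ge3$.

\emph{The bound \eqref{eq:early}.} Choose $r<a$ and $\delta\in(0,1)$ with $r(1-\delta)\ge a-\varepsilon$, and an integer $M\ge2$ with $\delta(M-1)\ge a-\varepsilon$. We may assume that $S\ge2M$ and $S^{1-\delta}\ge2$. If $v<S$ the event is empty. Otherwise put $y=v/S\ge1$ and $\lambda=S^\delta$; then $M\lceil y\rceil\le2Mv/S\le n$. Suppose that $\widehat\sigma(v)\le y$. If $\phi_c(v)\ge y\lambda$, then every $u$ with $\phi_c(u)<y\lambda$ precedes $v$, so there are fewer than $y$ such vertices. If $\phi_c(v)<y\lambda$, then $\phi_1(v)\le2y\lambda=v/(S^{1-\delta}/2)$ by Lemma~\ref{lem:compare}. Propositions~\ref{prop:small}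 and~\ref{prop:enough} give
\[
\mathbb P\big(\widehat\sigma(v)\le v/S\big)\le C\,2^rS^{-r(1-\delta)}+C_MS^{-\delta(M-1)}\le C'S^{-a+\varepsilon}.
\]

\emph{The bound \eqref{eq:late}.} Choose $s<b$ and $\delta\in(0,1)$ with $s(1-\delta)\ge b-\varepsilon$, and an integer $p$ with $\delta p\ge b-\varepsilon$. Put $x=vS^{1-\delta}$. Suppose that $\widehat\sigma(v)\ge vS$ and $\phi_c(v)<x$. Then $v$ and all vertices that precede it have $\phi_c\le x$, hence $\phi_1\le2x$ by Lemma~\ref{lem:compare}, and so $N(2x)\ge\widehat\sigma(v)\ge vS=xS^\delta$. Proposition~\ref{prop:large}, Proposition~\ref{prop:few} and Markov's inequality give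
\[
\mathbb P\big(\widehat\sigma(v)\ge vS\big)\le CS^{-s(1-\delta)}+C_p\,2^pS^{-\delta p}\le C'S^{-b+\varepsilon}.
\]
This proves both bounds.
\end{proof}

\section{The score of a given vertex}\label{sec:score}

\subsection{The score is rarely too small}

By \eqref{eq:product}, $\phi_1(v)$ can be small for two reasons. Some ancestor $u$ may have far more than $n/u$ descendants, or the labels along the ancestral line may drop unusually fast. The first event is very unlikely, because $u|D_u|/n$ has moments of all orders. The second one determines the exponent.

\begin{proof}[Proof of Proposition~\ref{prop:small}]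
For $v=1$ the score is $1$ and the event forces $S=1$. Let $v\ge2$.

\emph{Moments of subtree sizes.} For an integer $q\ge1$ write $z^{(q)}=z(z+1)\cdots(z+q-1)$, and note that $(z+1)^{(q)}=z^{(q)}(z+q)/z$. Fix a vertex $u$ and put $X_N=|D_u\cap[N]|$ for $N\ge u$, so that $X_u=1$. Given $T_N$, the variable $X_{N+1}$ equals $X_N+1$ with probability $X_N/N$ and $X_N$ otherwise. Hence
\[
\mathbb E\big[X_{N+1}^{(q)}\,\big|\,T_N\big]=X_N^{(q)}\Big(1-\frac{X_N}N+\frac{X_N+q}N\Big)=X_N^{(q)}\,\frac{N+q}N .
\]
Since also $(N+1)^{(q)}=N^{(q)}(N+q)/N$, the ratio $X_N^{(q)}/N^{(q)}$ is a martingale, and $\mathbb EX_N^{(q)}=q!\,N^{(q)}/u^{(q)}$. We need the moment on the event that $u$ is an ancestor of $v$. Let $u<v$. The event $v\in D_u$ is determined by $T_v$, has conditional probability $X_{v-1}/(v-1)$ given $T_{v-1}$, and on it $X_v=X_{v-1}+1$. Using $z(z+1)^{(q)}=z^{(q+1)}$ twice, we get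
\[
\mathbb E\big[X_n^{(q)};v\in D_u\big]=\frac{n^{(q)}}{v^{(q)}}\cdot\frac{\mathbb EX_{v-1}^{(q+1)}}{v-1}
=\frac{n^{(q)}}{v^{(q)}}\cdot\frac{(q+1)!\,(v-1)^{(q+1)}}{(v-1)\,u^{(q+1)}}=\frac{(q+1)!\,n^{(q)}}{u^{(q+1)}} .
\]
For $z\ge1$ we have $z^q\le z^{(q)}\le q!\,z^q$. Therefore
\begin{equation}\label{eq:moments}
\mathbb E\Big[\Big(\frac{u|D_u|}n\Big)^q;v\in D_u\Big]\le\frac{(q+1)!\,q!}u\quad(u<v),\qquad\mathbb E\Big[\Big(\frac{v|D_v|}n\Big)^q\Big]\le(q!)^2 .
\end{equation}

\emph{No ancestor has a very large subtree.} The number of ancestors is not bounded uniformly in $v$, so a union bound needs an allowance that grows as we move toward the root. Fix $\delta\in(0,1)$ and $q$ with $\delta q\ge1$. Let $\mathcal B$ be the event that some $u\le v$ with $v\in D_u$ has $u|D_u|/n>(Sv/u)^\delta$. By Markov's inequality and \eqref{eq:moments},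
\[
\mathbb P(\mathcal B)\le S^{-\delta q}\Big[(q!)^2+(q+1)!\,q!\sum_{u<v}\frac1u\Big(\frac uv\Big)^{\delta q}\Big]\le CS^{-\delta q},
\]
because each term of the sum is at most $1/v$.

\emph{Reduction to labels.} Let $v_0=v,v_1,\dots$ be the ancestral line of $v$, continued by $1$. Off $\mathcal B$ we have $n/|D_{v_j}|\ge v_j(v_j/v)^\delta S^{-\delta}=vS^{-\delta}(v_j/v)^{1+\delta}$ for all $j\ge0$. Since the weights sum to $1$, formula \eqref{eq:product} gives $\phi_1(v)\ge vS^{-\delta}R^{-(1+\delta)}$, where
\[
R=\prod_{j\ge0}\Big(\frac v{v_j}\Big)^{w_j}=\prod_{j\ge0}\ \prod_{i=1}^{j}\Big(\frac{v_{i-1}}{v_i}\Big)^{w_j}=\prod_{i\ge1}\Big(\frac{v_{i-1}}{v_i}\Big)^{(1-\theta)^i}.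
\]

\emph{Moments of $R$.} Let $0<r'<1/(1-\theta)$ and $\gamma_i=r'(1-\theta)^i$, so that $\gamma_i\le\gamma_1<1$ for $i\ge1$. Given $v_0,\dots,v_{i-1}$ with $v_{i-1}=k\ge2$, the vertex $v_i$ is uniform on $[k-1]$, because the parent of $k$ is independent of the parents of larger labels. From $\sum_{j=1}^{k-1}j^{-\gamma}\le\int_0^{k-1}t^{-\gamma}\,dt=(k-1)^{1-\gamma}/(1-\gamma)$ for $0<\gamma<1$ we obtain
\[
\mathbb E\big[(v_{i-1}/v_i)^{\gamma_i}\,\big|\,v_0,\dots,v_{i-1}\big]=\frac{k^{\gamma_i}}{k-1}\sum_{j=1}^{k-1}j^{-\gamma_i}\le\Big(\frac k{k-1}\Big)^{\gamma_i}\frac1{1-\gamma_i}\le\frac{2^{\gamma_i}}{1-\gamma_i}.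
\]
For $k=1$ the ratio is $1$ and the bound also holds. Only the factors with $i<v$ can differ from $1$. Conditioning successively, from the last factor to the first, gives $\mathbb E R^{r'}\le\prod_{i\ge1}2^{\gamma_i}/(1-\gamma_i)$, which is finite because $\sum_i\gamma_i<\infty$ and $\gamma_i\le\gamma_1<1$. This is where the restriction on the exponent enters: for $\gamma\ge1$ the mean of $(k/v_i)^\gamma$ is at least $\sum_{j<k}1/j$, which is unbounded in $k$.

\emph{Conclusion.} Off $\mathcal B$, the inequality $\phi_1(v)\le v/S$ implies $R^{1+\delta}\ge S^{1-\delta}$. Hence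
\[
\mathbb P\big(\phi_1(v)\le v/S\big)\le CS^{-\delta q}+CS^{-r'(1-\delta)/(1+\delta)} .
\]
Choose $r'\in(r,1/(1-\theta))$, then $\delta$ so small that $r'(1-\delta)/(1+\delta)\ge r$, then $q$ with $\delta q\ge\max(1,r)$.
\end{proof}

\subsection{The score is rarely too large}

Here we need negative moments of the sizes $m_c(v_j)$ along the path from $v$ to $c$. These sizes are nested, and both they and the path depend on the position of $c$. Pieces remove the dependence. If $v$ and $c$ lie in $[k]$, then the path is determined by $T_k$ and its two ends, the sizes $m_c(v_j)$ are bounded below by piece sizes, and the piece sizes are independent of $T_k$ with an explicit law. The price is a factor $k^s$ in place of $v^s$, which is harmless because the label of $c$ has a geometric tail.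

\begin{lemma}\label{lem:centroid}
For $n\ge3$ and $i\in[n]$, we have $\mathbb P(c=i)\le(2/3)^{i-1}$.
\end{lemma}

\begin{proof}
Let $i\ge2$. If $c=i$, then $|D_i|\ge t:=\lceil n/2\rceil$, as shown in the proof of Lemma~\ref{lem:compare}. If $n-t<i-1$, this has probability $0$ by Lemma~\ref{lem:pieces}(b). Otherwise, by the same lemma,
\[
\mathbb P(|D_i|\ge t)=\prod_{j=0}^{i-2}\frac{n-t-j}{n-1-j}\le\Big(\frac{\lfloor n/2\rfloor}{n-1}\Big)^{i-1}.
\]
The ratio $\lfloor n/2\rfloor/(n-1)$ is $1/2$ for $n=3$, and at most $n/(2n-2)\le2/3$ for $n\ge4$.
\end{proof}

We recall three facts about the gamma function: $\Gamma(z+1)=z\Gamma(z)$ and $\Gamma(1)=1$; the function $\log\Gamma$ is convex on $(0,\infty)$; and for $\gamma>0$ and $|z|<1$ the binomial series reads $(1-z)^{-\gamma}=\sum_{j\ge0}\frac{\Gamma(j+\gamma)}{\Gamma(\gamma)\,j!}z^j$.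

\begin{lemma}\label{lem:negative}
Let $(n_1,\dots,n_k)$ be a uniform composition of $n$ into $k$ positive parts. Let $\beta\in(0,1)$, $\beta_1,\dots,\beta_k\in[0,\beta]$ and $B=\sum_u\beta_u$. Then $\Gamma(1-\beta)\ge1$ and
\[
\mathbb E\prod_{u=1}^k\Big(\frac n{n_u}\Big)^{\beta_u}\le\Gamma(1-\beta)^{B/\beta}\,k^B .
\]
\end{lemma}

\begin{proof}
We replace powers by ratios of gamma functions, whose generating functions multiply exactly. Convexity of $\log\Gamma$ gives Wendel's inequality $\Gamma(z+\gamma)\le\Gamma(z)^{1-\gamma}\Gamma(z+1)^\gamma=z^\gamma\Gamma(z)$ for $z>0$ and $0\le\gamma\le1$. With $z=j-\gamma$ this yields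
\[
j^{-\gamma}\le\frac{\Gamma(j-\gamma)}{\Gamma(j)}\qquad\text{for integers }j\ge1\text{ and }0\le\gamma<1,
\]
and the case $j=1$ shows that $\Gamma(1-\gamma)\ge1$. By the binomial series, $\sum_{j\ge1}\frac{\Gamma(j-\gamma)}{\Gamma(j)}z^{j-1}=\Gamma(1-\gamma)(1-z)^{-(1-\gamma)}$. Multiply these series for $\gamma=\beta_1,\dots,\beta_k$. The product is $\prod_u\Gamma(1-\beta_u)\cdot(1-z)^{-(k-B)}$, where $k-B\ge k(1-\beta)>0$, and its coefficient of $z^{n-k}$ is the sum of $\prod_u\Gamma(n_u-\beta_u)/\Gamma(n_u)$ over all compositions. Dividing by the number $\binom{n-1}{k-1}=\frac{\Gamma(n)}{\Gamma(k)\,(n-k)!}$ of compositions, we find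
\[
\mathbb E\prod_un_u^{-\beta_u}\le\prod_u\Gamma(1-\beta_u)\cdot\frac{\Gamma(n-B)\,\Gamma(k)}{\Gamma(k-B)\,\Gamma(n)}=\prod_u\Gamma(1-\beta_u)\cdot\prod_{j=k}^{n-1}\Big(1-\frac Bj\Big).
\]
The last product is at most $\exp\big(-B\sum_{j=k}^{n-1}1/j\big)\le\exp\big(-B\log(n/k)\big)=(k/n)^B$. Finally, $\gamma\mapsto\log\Gamma(1-\gamma)$ is convex on $[0,1)$ and vanishes at $0$, so $\log\Gamma(1-\beta_u)\le(\beta_u/\beta)\log\Gamma(1-\beta)$ for each $u$.
\end{proof}

The constant depends on the sum and the maximum of the exponents, but not on how many of them are nonzero. This is what allows paths of any length.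

\begin{proof}[Proof of Proposition~\ref{prop:large}]
Choose $\eta>0$ with $s'=s(1+\eta)<1/\theta$. Fix $i\in[n]$, put $k=\max(v,i)$, and consider the pieces at level $k$. Let $v_0=v,\dots,v_g=i$ be the path from $v$ to $i$. It lies in $T_k$, since $T_k$ is connected and contains both ends. Put $Z=\prod_{j<g}(n/n_{v_j})^{w_j}$. On the event $c=i$ the centroid lies in $P_i$, so Lemma~\ref{lem:pieces}(c) gives $m_c(v_j)\ge n_{v_j}$ for $j<g$, and $\phi_c(v)\le Z$ by \eqref{eq:product}.

Condition on $T_k$, which fixes the path and leaves the piece sizes uniform. Apply Lemma~\ref{lem:negative} with the exponent $s'w_j$ at $v_j$ for $j<g$ and the exponent $0$ at the other vertices. The exponents are at most $\beta:=s'\theta<1$, which is where $s<1/\theta$ is used, and their sum is at most $s'$. Hence $\mathbb EZ^{s'}\le\Gamma(1-\beta)^{1/\theta}k^{s'}$. The event $c=i$ is not independent of $Z$, so we separate the two by H\"older's inequality with the exponents $1+\eta$ and $(1+\eta)/\eta$. With Lemma~\ref{lem:centroid} and $k\le vi$,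
\[
\mathbb E\big[\phi_c(v)^s;c=i\big]\le\big(\mathbb EZ^{s'}\big)^{1/(1+\eta)}\,\mathbb P(c=i)^{\eta/(1+\eta)}\le Cv^s\,i^s\,(2/3)^{(i-1)\eta/(1+\eta)} .
\]
The right side is summable in $i$, which proves the moment bound. The tail bound follows by Markov's inequality.
\end{proof}

\section{Counting vertices with small score}\label{sec:count}

\subsection{Enough small scores}

By \eqref{eq:bounds}, a vertex with a large subtree has a small score. Among the first $k\approx My$ vertices the average piece has size $n/k$. For fewer than $y$ vertices to have score below $y\lambda$, all but about $y$ of these pieces must be smaller than the average by a factor of order $\lambda$, and each of them costs about $1/\lambda$.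

\begin{proof}[Proof of Proposition~\ref{prop:enough}]
Let $h=\lceil y\rceil\le2y$, $k=Mh\le n$ and $t=n/(y\lambda)$, and consider the pieces at level $k$. By Lemma~\ref{lem:pieces}(c) and \eqref{eq:bounds}, we have $\phi_c(u)\le n/m_c(u)\le n/n_u$ for all $u\in[k]$ except possibly the one whose piece contains $c$. Hence
\[
\#\{u:\phi_c(u)<y\lambda\}\ge\#\{u\in[k]:n_u>t\}-1 .
\]
On the event in question the left side is an integer less than $y$, so at most $h-1$. Then at most $h$ indices have $n_u>t$, and at least $d:=(M-1)h$ indices $u\in[k]$ have $n_u\le t$.

Fix a set $L\subset[k]$ of $d$ indices; note that $d\le k-1$. There are at most $t^d$ choices of $(n_u)_{u\in L}$ with all $n_u\le t$. If their sum is $\Sigma$, then $\Sigma\ge d$, and the other $k-d$ parts form a composition of $n-\Sigma$, for which there are at most $\binom{n-d-1}{k-d-1}$ choices. Therefore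
\[
\mathbb P(n_u\le t\text{ for all }u\in L)\le t^d\,\frac{\binom{n-1-d}{k-1-d}}{\binom{n-1}{k-1}}=t^d\prod_{j=0}^{d-1}\frac{k-1-j}{n-1-j}\le\Big(\frac{tk}n\Big)^d\le\Big(\frac{2M}\lambda\Big)^d .
\]
A union bound over the at most $2^k=2^{Mh}$ sets $L$ bounds the probability by $\Lambda^h$, where $\Lambda=2^M(2M/\lambda)^{M-1}$. If $\Lambda\le1$, then $\Lambda^h\le\Lambda$; if $\Lambda>1$, the probability is at most $\Lambda$ in any case. So $C_M=2^M(2M)^{M-1}$ works.
\end{proof}

\subsection{Not too many small scores}

We now prove Proposition~\ref{prop:few}. Fix $p$ and $n$, and write $\|\cdot\|_p$ for the $L^p$ norm. If $x>n$, then $N(x)\le n<x$, so let $1\le x\le n$. Call a vertex $u$ \emph{low} if $\phi_1(u)\le x$, and call $\log(x/\phi_1(u))$ its \emph{slack}; low vertices are those with nonnegative slack.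

Vertices with at least $n/x$ descendants are low by \eqref{eq:bounds}. The difficulty is that vertices with much smaller subtrees can also be low, by inheriting a small score: a leaf at the root has score $n^\theta$. We proceed in three steps. First we cut the tree into $O(x)$ parts of size at most $n/x$. Inside such a part, every step away from its root shrinks the slack by the factor $1-\theta$, and this bounds the number of low vertices by a slowly growing function of the slack of the root. Finally, roots with large slack are few by the very bound that we are proving, applied at smaller values of $x$, and a bootstrap closes the argument. The constants $A_0,A_1,A_2$ below depend only on $p$ and $\theta$.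

\medskip
\noindent\emph{Step 1: cutting the tree into small cells.} A \emph{cell} with root $\rho$ is a set of the form $D_\rho$ minus the sets $D_u$ for the first $j$ children $u$ of $\rho$, for some $j\ge0$. If $u$ is a non-root vertex of a cell, then $D_u$ lies in the cell. To \emph{split} a cell $K$ of size $m\ge2$ with root $\rho$ means to reveal the set $D_u$, where $u$ is the first child of $\rho$ in $K$, and to replace $K$ by the cells $D_u$, with root $u$, and $K\setminus D_u$, with root $\rho$.

Start with the single cell $[n]$. As long as some cell has size greater than $n/x$, split the one among these with the smallest root; it has size at least $2$, because $n/x\ge1$. By Lemma~\ref{lem:split}(a) and induction, given everything revealed so far, the current cells carry independent RRTs, and the size $U=|D_u|$ revealed in the next split is uniform on $\{1,\dots,m-1\}$. The score of the new root $u$ is $\phi_1(\rho)^{1-\theta}(n/U)^\theta$, so the scores of all roots are determined by the revealed information. The procedure stops after a number $H<n$ of splits. Let $V$ be the set of the $H+1$ roots. At the end, each $\rho\in V$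 has a cell of size at most $n/x$. We claim that
\begin{equation}\label{eq:H}
\|H+1\|_p\le A_0x .
\end{equation}

Call a split \emph{balanced} if $m/4\le U\le3m/4$. The interval $[m/4,3m/4]$ lies in $(0,m)$ and contains at least $\lfloor m/2\rfloor\ge(m-1)/2$ integers, so each split is balanced with conditional probability at least $1/2$ given the past. Consider the number of cells of size at least $n/(4x)$. It is at most $4x$, since cells are disjoint. It never decreases, since the larger part of a split cell has size greater than $n/(2x)$. It increases by one at a balanced split, since both parts then have size greater than $n/(4x)$. So there are at most $\lfloor 4x\rfloor$ balanced splits. Call a time $j\ge1$ a success if $j\le H$ and the $j$th split is balanced, or if $j>H$. Each time is a success with conditional probability at least $1/2$ given the past, and success number $\lfloor4x\rfloor+1$ occurs at a time at least $H+1$. That time is a sum of $\lfloor4x\rfloor+1\le5x$ waiting times $W$, each with $\mathbb P(W>j)\le2^{-j}$ and thus $\mathbb EW^p\le\sum_{j\ge0}(j+1)^p2^{-j}$. Minkowski's inequality gives \eqref{eq:H}.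

\medskip
\noindent\emph{Step 2: low vertices in a small cell.} For an integer $m$ with $1\le m\le n/x$ and a real number $\ell$, take an RRT of size $m$, give its root the score $xe^{-\ell}$, and define the scores of the other vertices by the recursion \eqref{eq:score}, with the same $n$ and with $|D_u|$ as subtree size. Given Step 1, each final cell is of this form, with $\ell$ the slack of its root. If $u$ is a non-root vertex with parent $u'$, then, writing $\ell_u$ for the slack,
\begin{equation}\label{eq:slack}
\ell_u=(1-\theta)\,\ell_{u'}-\theta\log\frac n{x|D_u|}\le(1-\theta)\,\ell_{u'},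
\end{equation}
because $|D_u|\le m\le n/x$. In particular a child of a vertex that is not low is not low. So a cell whose root is not low contains no low vertex.

For $\ell\ge0$, let $G(m,\ell)$ be the number of low non-root vertices, and put
\[
g(\ell)=\sup\big\{\|G(m,\ell')\|_p:\ 1\le m\le n/x,\ 0\le\ell'\le\ell\big\}.
\]
The function $g$ is nondecreasing and bounded by $n$. We claim that
\begin{equation}\label{eq:g}
1+g(\ell)\le A_2e^{\ell/2}\qquad(\ell\ge0).
\end{equation}

Let $J$ be the number of low children of the root in the tree that defines $G(m,\ell)$. By \eqref{eq:slack}, every low non-root vertex lies in $D_u$ for a low child $u$ of the root, and such a child has $0\le\ell_u\le(1-\theta)\ell$. Condition on the vertex sets of the branches. This fixes which children are low and their slacks, and the branches are RRTs by Lemma~\ref{lem:split}(b). By Minkowski's inequality for the conditional law, the conditional $L^p$ norm of $G(m,\ell)$ is at most $J\,(1+g((1-\theta)\ell))$. Taking $p$th powers and expectations,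
\begin{equation}\label{eq:GJ}
\|G(m,\ell)\|_p\le\|J\|_p\,\big(1+g((1-\theta)\ell)\big).
\end{equation}

It remains to bound $J$. Put $\alpha=(1-\theta)/\theta$. By \eqref{eq:slack}, a child $u$ of the root is low if and only if $|D_u|\ge(n/x)e^{-\alpha\ell}$, and this implies $|D_u|\ge me^{-\alpha\ell}$. By Lemma~\ref{lem:split}(c),
\[
\mathbb E\big[J(J-1)\cdots(J-i+1)\big]\le\mu^i,\qquad\mu=\sum_{me^{-\alpha\ell}\le k\le m-1}\frac1k .
\]
The sum has $m-\lceil me^{-\alpha\ell}\rceil\le m(1-e^{-\alpha\ell})$ terms, each at most $e^{\alpha\ell}/m$, so $\mu\le e^{\alpha\ell}-1$. Bounding its first term by $1$ and the others by $\int_{me^{-\alpha\ell}}^m dt/t$ gives $\mu\le1+\alpha\ell$. Thus $\mu\le\hat\mu(\ell):=\min(e^{\alpha\ell}-1,\,1+\alpha\ell)$; the first bound is the useful one for small $\ell$ and the second for large $\ell$. Sorting the maps from $[p]$ to a set of $J$ elements by the partition of $[p]$ into fibers gives $J^p=\sum_{i=1}^p\mathcal S(p,i)\,J(J-1)\cdots(J-i+1)$, where $\mathcal S(p,i)$ is the number of partitions of $[p]$ into $i$ blocks. With the Bell number $B_p=\sum_i\mathcal S(p,i)$, this yields $\mathbb EJ^p\le B_p\max(\mu,\mu^p)$,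 that is,
\[
\|J\|_p\le\nu(\ell):=B_p^{1/p}\max\big(\hat\mu(\ell)^{1/p},\hat\mu(\ell)\big).
\]
The function $\nu$ depends only on $p$ and $\theta$. It is nondecreasing, it tends to $0$ as $\ell\to0$, and $1+\nu(\ell)\le1+B_p^{1/p}(1+\alpha\ell)\le A_1(1+\ell)$. By monotonicity of $\nu$ and $g$, inequality \eqref{eq:GJ} gives
\begin{equation}\label{eq:rec}
g(\ell)\le\nu(\ell)\,\big(1+g((1-\theta)\ell)\big)\qquad(\ell\ge0).
\end{equation}

Choose $\ell_0>0$ with $\nu(\ell_0)\le1/2$. Then \eqref{eq:rec} gives $g(\ell_0)\le\frac12(1+g(\ell_0))$, and since $g(\ell_0)$ is finite, $g\le1$ on $[0,\ell_0]$. For $\ell>\ell_0$ let $k_0$ be the least integer with $(1-\theta)^{k_0}\ell\le\ell_0$, so that $k_0\le1+\log(\ell/\ell_0)/\log\frac1{1-\theta}$. Apply $k_0$ times the inequality $1+g(\ell')\le(1+\nu(\ell'))(1+g((1-\theta)\ell'))$, which follows from \eqref{eq:rec}. This gives $1+g(\ell)\le2\,(A_1(1+\ell))^{k_0}$. The logarithm of the right side is $O(\log^2(2+\ell))$, with a constant that depends only on $p$ and $\theta$, and \eqref{eq:g} follows.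

\medskip
\noindent\emph{Step 3: the bootstrap.} The final cells partition $[n]$, and only cells with a low root contain low vertices. Hence
\[
N(x)=\sum_{\rho\in V,\ \phi_1(\rho)\le x}(1+G_\rho),
\]
where $G_\rho$ is the number of low non-root vertices in the final cell of $\rho$. Condition on Step 1. By Minkowski's inequality and \eqref{eq:g}, the conditional $L^p$ norm of $N(x)$ is at most $A_2Y$, where
\[
Y=\sum_{\rho\in V,\ \phi_1(\rho)\le x}\Big(\frac x{\phi_1(\rho)}\Big)^{1/2},
\]
and so $\|N(x)\|_p\le A_2\|Y\|_p$. The roots with $x2^{-i-1}<\phi_1(\rho)\le x2^{-i}$ contribute at most $2^{(i+1)/2}$ each, and their number is at most $H+1$ and at most $N(x2^{-i})$. Therefore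
\[
Y\le\sum_{i\ge0}2^{(i+1)/2}\min\big(H+1,\,N(x2^{-i})\big).
\]
Let $K_n=\sup_{1\le z\le n}\|N(z)\|_p/z$, which is finite because $N\le n$. Since $N(z)=0$ for $z<1$ by \eqref{eq:bounds}, we have $\|N(x2^{-i})\|_p\le K_nx2^{-i}$ for all $i\ge0$. Using \eqref{eq:H} for $i\le i_0$ and this bound for $i>i_0$, we get
\[
\frac{\|N(x)\|_p}x\le A_2A_0\sum_{i\le i_0}2^{(i+1)/2}+A_2K_n\sum_{i>i_0}2^{(1-i)/2}.
\]
The second series converges because the exponent $1/2$ in \eqref{eq:g} is less than $1$. Choose $i_0$, depending only on $p$ and $\theta$, such that $A_2\sum_{i>i_0}2^{(1-i)/2}\le1/2$, and call the first term $A$. Taking the supremum over $1\le x\le n$ gives $K_n\le A+K_n/2$, hence $K_n\le2A$ for all $n$. This proves Proposition~\ref{prop:few}, and with it Theorems~\ref{thm:estimator} and~\ref{thm:main}. \qed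

\begin{thebibliography}{1}

\bibitem{BBJ}
Johannes B\"aumler, Simon Briend and Joost Jorritsma,
\emph{History estimation in random recursive trees: Pointwise approach via iterated Jordan centralities},
arXiv:2606.24465 (2026).

\end{thebibliography}
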